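\title{Big atoms from translations of string polytopes: the crystals $\mathcal B(p\omega_1+q\omega_{n-1})$}

\begin{abstract}
Let $\theta$ be the highest root of $\mathfrak{sl}_n$. Translating string parametrizations by the strings of the $n-1$ elements of weight zero of $\mathcal B(\theta)$ gives embeddings $\psi_1,\dots,\psi_{n-1}\colon\mathcal B(\lambda)\to\mathcal B(\lambda+\theta)$. We prove that for $\lambda+\theta=p\omega_1+q\omega_{n-1}$ with $p,q\ge1$, and for every reduced expression of the longest element, the complement of the images of any $n-2$ of these maps contains every weight of $V(\lambda+\theta)$ exactly once. For $p=q$ this answers a question from the work of Bossinger and Torres in the affirmative. The proof realizes the crystal by pairs of nonnegative integer vectors and shows that each $\psi_j$ is a translation of such pairs, independent of the reduced expression. In this model the elements of a given weight are the monomials of a given degree in $n-1$ variables, and $\psi_j$ is multiplication by the $j$-th variable.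
\end{abstract}

\section{Atoms, strings and the question}\label{sec:question}

\subsection{Weights and crystals}
Fix $n\ge2$, and write $[r,s]=\{r,r+1,\dots,s\}$. Let $\mathbf e_1,\dots,\mathbf e_n$ be the standard basis of $\mathbb Z^n$, and put $|c|=\sum_s c_s$ for an integer vector $c$. Integral weights of $\mathfrak{sl}_n$ are classes in $\mathbb Z^n/\mathbb Z(1,\dots,1)$; two vectors with the same coordinate sum represent the same weight only if they are equal. The simple roots are $\alpha_m=\mathbf e_m-\mathbf e_{m+1}$ for $m\in[1,n-1]$, the pairing with a simple coroot is $\langle\mu,\alpha_m^\vee\rangle=\mu_m-\mu_{m+1}$, and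
\[
\omega_1=\mathbf e_1,\qquad \omega_{n-1}=-\mathbf e_n,\qquad \theta=\alpha_1+\dots+\alpha_{n-1}=\mathbf e_1-\mathbf e_n=\omega_1+\omega_{n-1}.
\]
We write $\mu\le\lambda$ if $\lambda-\mu$ is a sum of simple roots with coefficients in $\mathbb Z_{\ge0}$. For a dominant integral weight $\lambda$, let $V(\lambda)$ be the irreducible module of highest weight $\lambda$ and let $P(\lambda)$ be the set of its weights. Every $\mu\in P(\lambda)$ satisfies $\mu\le\lambda$, and $\lambda$ itself has multiplicity one.

The Kashiwara crystal $\mathcal B(\lambda)$ is a finite set with a weight map $\operatorname{wt}$ and operators $\tilde e_m,\tilde f_m\colon\mathcal B(\lambda)\to\mathcal B(\lambda)\sqcup\{0\}$ for $m\in[1,n-1]$. An operator is \emph{defined} at $x$ if its value at $x$ is not $0$. One has $\tilde e_mx=y$ if and only if $\tilde f_my=x$, and then $\operatorname{wt}y=\operatorname{wt}x+\alpha_m$. The numbers $\varepsilon_m(x)$ and $\varphi_m(x)$ are the largest $r$ with $\tilde e_m^{\,r}x\ne0$ and $\tilde f_m^{\,r}x\neq0$, respectively. The number of elements of weight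 $\mu$ is the multiplicity of $\mu$ in $V(\lambda)$. An element $x$ with $\varepsilon_m(x)=0$ for all $m$ is a \emph{highest weight element}; $\mathcal B(\lambda)$ has exactly one, $v_\lambda$, of weight $\lambda$, and every element is obtained from $v_\lambda$ by applying operators $\tilde f_m$.

\subsection{Atoms}
A subset $\mathcal A\subset\mathcal B(\lambda)$ is an \emph{atom of highest weight $\mu$}, where $\mu\le\lambda$ is dominant, if $\operatorname{wt}$ restricts to a bijection $\mathcal A\to P(\mu)$: each weight of $V(\mu)$ occurs exactly once in $\mathcal A$, and no other weight occurs. The atom is \emph{big} if $\mu=\lambda$.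

A partition of $\mathcal B(\lambda)$ into atoms cuts the character of $V(\lambda)$ into multiplicity-free layers, each with the full weight set of an irreducible module. Exactly one layer is a big atom, because the weight $\lambda$ occurs once in $\mathcal B(\lambda)$ and lies in $P(\mu)$, $\mu\le\lambda$, only for $\mu=\lambda$. Big atoms exist for trivial reasons: choose one element of each weight. The interest lies in a uniform rule for the choice. One way to obtain such a rule is to embed smaller crystals into $\mathcal B(\lambda)$, preserving weights, and to keep what the images leave over.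

\subsection{Strings and the maps $\psi_j$}
Let $E_mx=\tilde e_m^{\,\varepsilon_m(x)}x$ be the maximal raising operator. Fix a reduced expression $\mathbf i=(i_1,\dots,i_N)$, $N=\binom n2$, of the longest element of $S_n$. The \emph{string parametrization} of $x\in\mathcal B(\lambda)$ is
\begin{equation}\label{eq:string}
\operatorname{str}_{\mathbf i}(x)=(t_1,\dots,t_N),\qquad t_\ell=\varepsilon_{i_\ell}(x_{\ell-1}),\qquad x_0=x,\quad x_\ell=E_{i_\ell}x_{\ell-1}.
\end{equation}
It is a standard fact that $x_N=v_\lambda$. Hence $x=\tilde f_{i_1}^{\,t_1}\cdots\tilde f_{i_N}^{\,t_N}v_\lambda$, so that $\operatorname{str}_{\mathbf i}$ is injective on $\mathcal B(\lambda)$ and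
\begin{equation}\label{eq:wtstring}
\operatorname{wt}x=\lambda-\sum_{\ell}t_\ell\,\alpha_{i_\ell}.
\end{equation}
The string polytope $\mathcal S_{\mathbf i}(\lambda)$ is the polytope whose lattice points are exactly the vectors $\operatorname{str}_{\mathbf i}(x)$, $x\in\mathcal B(\lambda)$.

For $j\in[1,n-1]$ let $h_j\in\mathcal B(\theta)$ be the unique element of weight $0$ with $\varepsilon_m(h_j)=\delta_{mj}$ for all $m$; for example, $h_1=\tilde f_1\tilde f_2\cdots\tilde f_{n-1}v_\theta$ and $h_{n-1}=\tilde f_{n-1}\cdots\tilde f_1v_\theta$. Put $z_j=\operatorname{str}_{\mathbf i}(h_j)$. It is known that for every dominant $\lambda$ and every $j$ the translation by $z_j$ sends $\mathcal S_{\mathbf i}(\lambda)\cap\mathbb Z^N$ into $\mathcal S_{\mathbf i}(\lambda+\theta)\cap\mathbb Z^N$. This defines injective maps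
\[
\psi_j\colon\mathcal B(\lambda)\to\mathcal B(\lambda+\theta),\qquad \operatorname{str}_{\mathbf i}(\psi_jx)=\operatorname{str}_{\mathbf i}(x)+z_j .
\]
For $j=1$ and $j=n-1$ these maps are known to commute with $\tilde e_m$ and $\tilde f_m$ wherever the operators are defined in the domain. By \eqref{eq:wtstring}, $\operatorname{wt}\psi_jx=\operatorname{wt}x+\operatorname{wt}h_j=\operatorname{wt}x$, so every $\psi_j$ preserves weights. The following question comes from \cite{BT}.

\begin{quote}
\textbf{Question.} Let $k\ge1$ and $i\in[1,n-1]$, and consider the maps $\psi_j\colon\mathcal B((k-1)\theta)\to\mathcal B(k\theta)$. Is the complement in $\mathcal B(k\theta)$ of $\bigcup_{j\ne i}\operatorname{im}\psi_j$ a big atom?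
\end{quote}

\subsection{The simplest cases}\label{subsec:small}
For $k=1$ the domain is the single point $v_0$, whose string is $0$, so $\psi_j(v_0)=h_j$. The crystal $\mathcal B(\theta)$ has one element for each root and $n-1$ elements $h_1,\dots,h_{n-1}$ of weight $0$. Removing all $h_j$ with $j\neq i$ leaves the roots and $h_i$, which is a big atom. This explains why one removes $n-2$ images and suggests a positive answer.

For $n=2$ nothing is removed, and $\mathcal B(k\theta)$ is multiplicity-free. For $n=3$ a single image is removed. Since $\psi_j$ is injective and preserves weights, the question then only asks whether the multiplicities of a weight in $V(k\theta)$ and in $V((k-1)\theta)$ differ by one; they do, being $d+1$ and $d$ in the notation of Lemma~\ref{lem:fiber}.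

From $n=4$ on, counting does not suffice, since the images overlap. Take $n=4$, $k=2$ and $\{i,j,j'\}=\{1,2,3\}$. By Lemma~\ref{lem:fiber} the weight $0$ has multiplicity $6$ in $V(2\theta)$, and each image contains three elements of weight $0$. For exactly one element to be left over, the images of $\psi_j$ and $\psi_{j'}$ must share exactly one element of weight $0$. They do share $\psi_j(h_{j'})=\psi_{j'}(h_j)$, with string $z_j+z_{j'}$, so the question includes the claim that there is no other coincidence $z_r+z_j=z_{s}+z_{j'}$. One therefore has to know the maps $\psi_j$ themselves, and their definition involves $\mathbf i$.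

\subsection{Results}
The answer to the Question is yes, for every $n$, $k$, $i$ and $\mathbf i$. The natural setting is slightly larger. For $p,q\ge0$ put $\lambda_{p,q}=p\omega_1+q\omega_{n-1}$, so that $k\theta=\lambda_{k,k}$ and $\lambda_{p-1,q-1}+\theta=\lambda_{p,q}$, and let
\[
C_{p,q}=\{(a,b)\in\mathbb Z_{\ge0}^n\times\mathbb Z_{\ge0}^n:\ |a|=p,\ |b|=q,\ a_1b_1=0\}.
\]

\begin{theorem}\label{thm:model}
There is a crystal structure on $C_{p,q}$ with $C_{p,q}\cong\mathcal B(\lambda_{p,q})$. For $p,q\ge1$, every reduced expression $\mathbf i$ and every $j\in[1,n-1]$, the map $\psi_j\colon\mathcal B(\lambda_{p-1,q-1})\to\mathcal B(\lambda_{p,q})$ becomes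
\[
(a,b)\longmapsto(a+\mathbf e_{j+1},\,b+\mathbf e_{j+1}).
\]
In particular, $\psi_j$ does not depend on $\mathbf i$.
\end{theorem}

For $i\in[1,n-1]$ and $p,q\ge1$, let $\mathcal A_i(p,q)$ be the complement in $\mathcal B(\lambda_{p,q})$ of $\bigcup_{j\neq i}\operatorname{im}\psi_j$, with $\psi_j$ as in Theorem~\ref{thm:model}. If $\min(p,q)=0$, put $\mathcal A_i(p,q)=\mathcal B(\lambda_{p,q})$.

\begin{theorem}\label{thm:atom}
For all $p,q\ge1$ and $i\in[1,n-1]$, the set $\mathcal A_i(p,q)$ is a big atom in $\mathcal B(\lambda_{p,q})$.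
\end{theorem}

The Question is the case $p=q=k$. The model also extends the commutation with crystal operators to all $j$, shows that $n-2$ is the only number of images that can be removed, and completes the big atom to a partition into atoms.

\begin{theorem}\label{thm:more}
\begin{enumerate}
\item[(1)] Let $p,q\ge1$, $j,m\in[1,n-1]$ and $x\in\mathcal B(\lambda_{p-1,q-1})$. If $\tilde e_mx\ne0$, then $\tilde e_m\psi_jx=\psi_j\tilde e_mx$. If $\tilde f_mx\neq0$, then $\tilde f_m\psi_jx=\psi_j\tilde f_mx$.
\item[(2)] Let $p,q\ge1$ and $J\subset[1,n-1]$. The complement in $\mathcal B(\lambda_{p,q})$ of $\bigcup_{j\in J}\operatorname{im}\psi_j$ is an atom if and only if $|J|=n-2$, and then it is a big atom.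
\item[(3)] Let $p,q\ge0$ and $i\in[1,n-1]$. Then $\mathcal B(\lambda_{p,q})$ is a disjoint union of atoms indexed by the vectors $c\in\mathbb Z_{\ge0}^{[1,n-1]\setminus\{i\}}$ with $r=|c|\le\min(p,q)$. The atom of $c$ has highest weight $\lambda_{p,q}-r\theta$ and is the image of $\mathcal A_i(p-r,q-r)$ under $\prod_{j\neq i}\psi_j^{\,c_j}$.
\end{enumerate}
\end{theorem}

In (3) the order of the factors is immaterial, because the $\psi_j$ are translations of strings. Section~\ref{sec:model} constructs the model, Section~\ref{sec:strings} proves Theorems~\ref{thm:model} and~\ref{thm:more}(1), and Section~\ref{sec:monomials} proves the statements about atoms. Throughout, $t^+=\max(t,0)$ and $t^-=\max(-t,0)$ for an integer $t$, so that $t=t^+-t^-$ and $\min(t^+,t^-)=0$; for vectors these operations are taken coordinatewise.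

\section{A model by pairs of vectors}\label{sec:model}

The modules $V(p\omega_1)$ and $V(q\omega_{n-1})$ are symmetric powers of $\mathbb C^n$ and of its dual. They are multiplicity-free, so an element of either crystal is determined by its weight. Since $\lambda_{p,q}=p\omega_1+q\omega_{n-1}$, we look for $\mathcal B(\lambda_{p,q})$ inside the tensor product of these two crystals.

The standard models are the following. The crystal $\mathcal B(p\omega_1)$ is the set of $a\in\mathbb Z_{\ge0}^n$ with $|a|=p$, with
\[
\operatorname{wt}a=a,\quad \varepsilon_m(a)=a_{m+1},\quad\varphi_m(a)=a_m,\quad \tilde e_ma=a+\alpha_m,\quad \tilde f_ma=a-\alpha_m .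
\]
Dually, $\mathcal B(q\omega_{n-1})$ is the set of $b\in\mathbb Z_{\ge0}^n$ with $|b|=q$, with
\[
\operatorname{wt}b=-b,\quad \varepsilon_m(b)=b_{m},\quad\varphi_m(b)=b_{m+1},\quad \tilde e_mb=b-\alpha_m,\quad \tilde f_mb=b+\alpha_m .
\]
In both, a value with a negative coordinate is read as $0$. The tensor product of two crystals is the set of symbols $x\otimes y$, with $\operatorname{wt}(x\otimes y)=\operatorname{wt}x+\operatorname{wt}y$ and Kashiwara's rule
\begin{align*}
\tilde e_m(x\otimes y)&=\begin{cases}\tilde e_mx\otimes y&\text{if }\varphi_m(x)\ge\varepsilon_m(y),\\ x\otimes\tilde e_my&\text{otherwise,}\end{cases}\\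
\tilde f_m(x\otimes y)&=\begin{cases}\tilde f_mx\otimes y&\text{if }\varphi_m(x)>\varepsilon_m(y),\\ x\otimes\tilde f_my&\text{otherwise,}\end{cases}\\
\varepsilon_m(x\otimes y)&=\max\bigl(\varepsilon_m(x),\ \varepsilon_m(y)-\langle\operatorname{wt}x,\alpha_m^\vee\rangle\bigr).
\end{align*}
We use the standard fact that every connected component of $\mathcal B(\lambda)\otimes\mathcal B(\lambda')$, for the graph whose edges join $x$ to $\tilde f_mx$, contains a highest weight element and is isomorphic to $\mathcal B(\nu)$, where $\nu$ is the weight of that element.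

Let $T_{p,q}=\mathcal B(p\omega_1)\otimes\mathcal B(q\omega_{n-1})$, and write $(a,b)$ for $a\otimes b$. We always represent the weight of $(a,b)$ by the vector $\mu=a-b\in\mathbb Z^n$; its coordinate sum is $p-q$, so the vector and the weight determine each other. As $\varphi_m(a)=a_m$ and $\varepsilon_m(b)=b_m$, the rule reads:
\begin{equation}\label{eq:rule}
\begin{array}{l}
\tilde e_m \text{ acts on } a \text{ if } a_m\ge b_m, \text{ and on } b \text{ otherwise;}\\[2pt]
\tilde f_m \text{ acts on } a \text{ if } a_m> b_m, \text{ and on } b \text{ otherwise.}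
\end{array}
\end{equation}
Moreover $\varepsilon_m(a,b)=\max(a_{m+1},\,b_m-a_m+a_{m+1})$, that is,
\begin{equation}\label{eq:eps}
\varepsilon_m(a,b)=a_{m+1}+(b_m-a_m)^+=a_{m+1}+\mu_m^- .
\end{equation}
To cut out one component of $T_{p,q}$ we need a function that the operators preserve and that separates the highest weight elements. The function $\min(a_1,b_1)$ does both.

\begin{proposition}\label{prop:component}
The subset $C_{p,q}\subset T_{p,q}$ is the connected component of $(p\mathbf e_1,q\mathbf e_n)$, and $C_{p,q}\cong\mathcal B(\lambda_{p,q})$.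
\end{proposition}

\begin{proof}
We first show that the operators preserve $\min(a_1,b_1)$. The root $\alpha_m$ involves the coordinates $m$ and $m+1$, so only $m=1$ matters. By \eqref{eq:rule}, there are four cases. If $a_1\ge b_1$, then $\tilde e_1$ raises $a_1$, and the minimum remains $b_1$. If $a_1<b_1$, then $\tilde e_1$ lowers $b_1$ by one to a value $\ge a_1$, and the minimum remains $a_1$. If $a_1>b_1$, then $\tilde f_1$ lowers $a_1$ by one to a value $\geq b_1$, and the minimum remains $b_1$. If $a_1\le b_1$, then $\tilde f_1$ raises $b_1$, and the minimum remains $a_1$. Hence $C_{p,q}=\{\min(a_1,b_1)=0\}$ is a union of connected components.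

By \eqref{eq:eps}, $(a,b)$ is a highest weight element if and only if $a_2=\dots=a_n=0$ and $b_m\le a_m$ for all $m<n$. This means $a=p\mathbf e_1$ and $b=r\mathbf e_1+(q-r)\mathbf e_n$ with $0\le r\le\min(p,q)$, and then $\min(a_1,b_1)=r$. So $C_{p,q}$ contains exactly one highest weight element, $(p\mathbf e_1,q\mathbf e_n)$, of weight $p\mathbf e_1-q\mathbf e_n=\lambda_{p,q}$. Every component contains a highest weight element, so $C_{p,q}$ is a single component, isomorphic to $\mathcal B(\lambda_{p,q})$.
\end{proof}

The isomorphism is unique, since it must match the highest weight elements and commute with the $\tilde f_m$. From now on we identify $\mathcal B(\lambda_{p,q})$ with $C_{p,q}$.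

The elements of weight $0$ in $C_{1,1}=\mathcal B(\theta)$ are the pairs $(\mathbf e_s,\mathbf e_s)$ with $s\in[2,n]$, and \eqref{eq:eps} gives $\varepsilon_m(\mathbf e_s,\mathbf e_s)=\delta_{m+1,s}$. Therefore
\begin{equation}\label{eq:hj}
h_j=(\mathbf e_{j+1},\mathbf e_{j+1}),\qquad j\in[1,n-1].
\end{equation}
Pairs of vectors can be added: for $x\in T_{p,q}$ and $y\in T_{p',q'}$ the coordinatewise sum $x+y$ lies in $T_{p+p',q+q'}$. If $x\in C_{p-1,q-1}$, then $x+h_j\in C_{p,q}$, because $j+1\ge2$ and the first coordinates do not change. Theorem~\ref{thm:model} asserts that $\psi_jx=x+h_j$, which amounts to the additivity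
\begin{equation}\label{eq:goal}
\operatorname{str}_{\mathbf i}(x+h_j)=\operatorname{str}_{\mathbf i}(x)+\operatorname{str}_{\mathbf i}(h_j).
\end{equation}

\section{Additivity of strings}\label{sec:strings}

Formula \eqref{eq:string} makes sense for every $x\in T_{p,q}$, and for $x\in C_{p,q}$ it is the string parametrization in $\mathcal B(\lambda_{p,q})$. We need $E_m$ in coordinates. Let $(a,b)\in T_{p,q}$ have weight $\mu$. By \eqref{eq:rule}, $\tilde e_m$ acts on $b$ as long as $b_m>a_m$, lowering $b_m$ by one each time; this happens $(b_m-a_m)^+=\mu_m^-$ times. After that $a_m\ge b_m$, the operator acts on $a$, and since it raises $a_m$ it keeps acting on $a$, namely $a_{m+1}$ times. Thus $E_m(a,b)=(a',b')$ with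
\begin{equation}\label{eq:E}
a'_m=a_m+a_{m+1},\qquad a'_{m+1}=0,\qquad b'_m=b_m-\mu_m^-,\qquad b'_{m+1}=b_{m+1}+\mu_m^-,
\end{equation}
and all other coordinates unchanged. Note that $b_m-\mu_m^-=\min(a_m,b_m)$.

\begin{example}\label{ex:sl3}
Let $n=3$ and $(a,b)\in C_{p,q}$. As long as $a_1b_1=0$ we have $\mu_1^-=b_1$. For $\mathbf i=(1,2,1)$, formulas \eqref{eq:eps} and \eqref{eq:E} give
\begin{align*}
t_1&=a_2+b_1, & x_1&=\bigl((a_1+a_2,0,a_3),\,(0,b_1+b_2,b_3)\bigr),\\
t_2&=a_3+b_1+b_2, & x_2&=\bigl((a_1+a_2,a_3,0),\,(0,0,q)\bigr),\\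
t_3&=a_3, & x_3&=\bigl((p,0,0),\,(0,0,q)\bigr).
\end{align*}
The string is a linear function of $(a,b)$, so \eqref{eq:goal} holds, with $z_1=(1,1,0)$ and $z_2=(0,1,1)$. For $\mathbf i=(2,1,2)$, put $\beta=\min(a_2,b_2)$. Then
\begin{align*}
t_1&=a_3+\mu_2^-, & x_1&=\bigl((a_1,a_2+a_3,0),\,(b_1,\beta,b_3+\mu_2^-)\bigr),\\
t_2&=a_2+a_3+b_1, & x_2&=\bigl((p,0,0),\,(0,b_1+\beta,b_3+\mu_2^-)\bigr),\\
t_3&=b_1+\beta, & x_3&=\bigl((p,0,0),\,(0,0,q)\bigr).
\end{align*}
This string is only piecewise linear. Adding $h_1=(\mathbf e_2,\mathbf e_2)$ fixes $\mu_2^-$ and raises $a_2$ and $\beta$ by one, so it adds $(0,1,1)=z_1$. Adding $h_2=(\mathbf e_3,\mathbf e_3)$ raises $a_3$ by one and fixes $\mu_2^-$ and $\beta$, so it adds $(1,1,0)=z_2$. Again \eqref{eq:goal} holds.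
\end{example}

The example shows two things. The only nonlinear term in \eqref{eq:eps} and \eqref{eq:E} is $\mu_m^-$, and it does not see $h_j$, which has weight $0$. And in the later steps the sign of the relevant coordinate of the weight was known in advance: in $x_1$ for $\mathbf i=(1,2,1)$, for instance, the second coordinate of the weight is $-(b_1+b_2)\le0$, because $E_1$ had emptied $a_2$.

The second observation is needed in general. To prove \eqref{eq:goal} we apply $E_{i_1},E_{i_2},\dots$ to $x$, to $h_j$ and to $x+h_j$ simultaneously. At the first occurrence of the index $j$ the element $h_j$ turns into $E_jh_j=(\mathbf e_j,\mathbf e_{j+1})$, whose weight is not $0$, and adding this element to an arbitrary $x$ is not compatible with $\varepsilon_m$. For $n=3$, $x=(\mathbf e_2,0)\in C_{1,0}$ and $y=E_1h_1=(\mathbf e_1,\mathbf e_2)$, formula \eqref{eq:eps} gives $\varepsilon_2(x)=0$, $\varepsilon_2(y)=1$ and $\varepsilon_2(x+y)=0$; the second coordinates $+1$ and $-1$ of the two weights cancel. We therefore need a condition on the pair $(x,y)$ that excludes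 such cancellation and survives the operators $E_m$.

\begin{definition}
Elements $x\in T_{p,q}$ and $y\in T_{p',q'}$ with weight vectors $\mu,\nu\in\mathbb Z^n$ are \emph{sign-compatible} if $\mu_s\nu_s\ge0$ for all $s\in[1,n]$.
\end{definition}

\begin{lemma}\label{lem:add}
Let $x\in T_{p,q}$ and $y\in T_{p',q'}$ be sign-compatible, and let $m\in[1,n-1]$. Then
\[
\varepsilon_m(x+y)=\varepsilon_m(x)+\varepsilon_m(y),\qquad E_m(x+y)=E_mx+E_my,
\]
and $E_mx$ and $E_my$ are sign-compatible. Consequently, $\operatorname{str}_{\mathbf i}(x+y)=\operatorname{str}_{\mathbf i}(x)+\operatorname{str}_{\mathbf i}(y)$.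
\end{lemma}

\begin{proof}
Let $\mu,\nu$ be the weight vectors of $x,y$; that of $x+y$ is $\mu+\nu$. Since $\mu_m\nu_m\ge0$, the integers $\mu_m,\nu_m$ are both $\ge0$ or both $\le0$, and in either case $(\mu_m+\nu_m)^-=\mu_m^-+\nu_m^-$. The right-hand sides of \eqref{eq:eps} and \eqref{eq:E} are linear in the coordinates of the pair and in $\mu_m^-$. This proves the two identities.

Write $x=(a,b)$ and let $\mu'$ be the weight vector of $E_mx$. By \eqref{eq:E},
\[
\mu'_m=a_{m+1}+\mu_m+\mu_m^-=a_{m+1}+\mu_m^+\ge0,\qquad \mu'_{m+1}=-b_{m+1}-\mu_m^-\le0,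
\]
and $\mu'_s=\mu_s$ for $s\ne m,m+1$. The same computation for $y$ gives $\nu'_m\ge0$, $\nu'_{m+1}\le0$ and $\nu'_s=\nu_s$ otherwise, where $\nu'$ is the weight vector of $E_my$. Hence $\mu'_s\nu'_s\ge0$ for all $s$.

With the notation of \eqref{eq:string}, induction on $\ell$ now shows that $(x+y)_\ell=x_\ell+y_\ell$ and that $x_\ell$ and $y_\ell$ are sign-compatible. The first identity, applied to $x_{\ell-1}$, $y_{\ell-1}$ and $m=i_\ell$, shows that the $\ell$-th coordinates of the strings add.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:model}]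
The first assertion is Proposition~\ref{prop:component}. Let $p,q\ge1$ and $x\in C_{p-1,q-1}$. The weight vector of $h_j$ is $0$, so $x$ and $h_j$ are sign-compatible, and Lemma~\ref{lem:add} gives $\operatorname{str}_{\mathbf i}(x+h_j)=\operatorname{str}_{\mathbf i}(x)+z_j$. Thus $x+h_j$ and $\psi_jx$ are elements of $C_{p,q}=\mathcal B(\lambda_{p,q})$ with the same string. Since $\operatorname{str}_{\mathbf i}$ is injective, they are equal, and \eqref{eq:hj} gives the formula.
\end{proof}

The proof of Lemma~\ref{lem:add} works for any word $\mathbf i$ in the letters $1,\dots,n-1$. That $\mathbf i$ is a reduced expression of the longest element is used only for the injectivity of $\operatorname{str}_{\mathbf i}$. The argument also proves, for $\lambda=\lambda_{p-1,q-1}$, the inclusion of string polytopes on which the definition of $\psi_j$ rests.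

\begin{proof}[Proof of Theorem~\ref{thm:more}(1)]
Let $x=(a,b)$, so $\psi_jx=(a+\mathbf e_{j+1},b+\mathbf e_{j+1})$. The difference $a_m-b_m$ is the same for $x$ and $\psi_jx$, so by \eqref{eq:rule} the operator $\tilde e_m$ acts on the same factor of both. On that factor it adds the same vector $\pm\alpha_m$ in both cases. If $\tilde e_mx\neq0$, the result for $x$ has nonnegative coordinates, hence so does the result for $\psi_jx$, and the latter is $\tilde e_mx+h_j=\psi_j\tilde e_mx$. The argument for $\tilde f_m$ is the same word for word.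
\end{proof}

The hypothesis $\tilde e_mx\ne0$ cannot be dropped: $\tilde e_jv_0=0$ in $\mathcal B(0)$, whereas $\varepsilon_j(\psi_jv_0)=\varepsilon_j(h_j)=1$.

\section{Weight multiplicities as monomials}\label{sec:monomials}

Since the $\psi_j$ preserve weights, all statements about atoms can be examined one weight at a time. A pair $(a,b)$ of weight $\mu$ differs from the smallest such pair, $(\mu^+,\mu^-)$, by a common summand, and this summand is a combination of the $h_j$. For $\mu\in\mathbb Z^n$ with $|\mu|=p-q$ put
\[
d_{p,q}(\mu)=p-|\mu^+|=q-|\mu^-| ;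
\]
the two expressions agree because $|\mu^+|-|\mu^-|=|\mu|=p-q$. In particular $d_{p,q}(\mu)\le\min(p,q)$.

\begin{lemma}\label{lem:fiber}
Let $p,q\ge0$, let $\mu\in\mathbb Z^n$ with $|\mu|=p-q$, and let $d=d_{p,q}(\mu)$. The map
\[
(c_1,\dots,c_{n-1})\longmapsto(\mu^+,\mu^-)+\sum_{j=1}^{n-1}c_jh_j
\]
is a bijection from $\{c\in\mathbb Z_{\ge0}^{n-1}:|c|=d\}$ onto the set of elements of $C_{p,q}$ of weight $\mu$, with inverse $(a,b)\mapsto\bigl(\min(a_{j+1},b_{j+1})\bigr)_{j}$. Hence $\mu\in P(\lambda_{p,q})$ if and only if $d\ge0$, and then $\mu$ has multiplicity $\binom{d+n-2}{n-2}$.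
\end{lemma}

\begin{proof}
Let $|c|=d$ and let $(a,b)$ be the image of $c$. Then $a-b=\mu$, $|a|=|\mu^+|+d=p$, $|b|=|\mu^-|+d=q$, and $a_1b_1=\mu_1^+\mu_1^-=0$, so $(a,b)\in C_{p,q}$. Also $\min(a_{j+1},b_{j+1})=c_j+\min(\mu_{j+1}^+,\mu_{j+1}^-)=c_j$, so $c$ is recovered from $(a,b)$. Conversely, let $(a,b)\in C_{p,q}$ have weight $\mu$. For every $s$ we have $a_s-\min(a_s,b_s)=(a_s-b_s)^+=\mu_s^+$ and $b_s-\min(a_s,b_s)=\mu_s^-$. For $s=1$ the minimum is $0$. Hence $(a,b)$ is the image of $c=(\min(a_{j+1},b_{j+1}))_j$, and $|c|=p-|\mu^+|=d$. Finally, $\binom{d+n-2}{n-2}\ge1$ is the number of $c\in\mathbb Z^{n-1}_{\geq0}$ with $|c|=d\ge0$, and there is no such $c$ if $d<0$.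
\end{proof}

Let $X_1,\dots,X_{n-1}$ be commuting variables, and attach to $x=(a,b)\in C_{p,q}$ the monomial
\[
M(x)=\prod_{j=1}^{n-1}X_j^{\min(a_{j+1},b_{j+1})}.
\]
By Lemma~\ref{lem:fiber}, $x\mapsto(\operatorname{wt}x,M(x))$ is a bijection from $C_{p,q}$ onto the set of pairs $(\mu,M)$ with $|\mu|=p-q$ and $M$ a monomial of degree $d_{p,q}(\mu)$. We write $x=(\mu;M)$. By Theorem~\ref{thm:model}, for $p,q\geq1$,
\begin{equation}\label{eq:mult}
\psi_j(\mu;M)=(\mu;X_jM).
\end{equation}
An element $(\mu;M)\in C_{p,q}$ lies in $\operatorname{im}\psi_j$ if and only if $X_j$ divides $M$. Indeed, \eqref{eq:mult} gives one direction; and if $X_j$ divides $M$, then $M/X_j$ has degree $d_{p,q}(\mu)-1=d_{p-1,q-1}(\mu)$, so $(\mu;M/X_j)$ is an element of $C_{p-1,q-1}$ mapping to $(\mu;M)$.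

\begin{proposition}\label{prop:Ai}
For all $p,q\ge0$ and $i\in[1,n-1]$,
\[
\mathcal A_i(p,q)=\bigl\{(\mu;X_i^{\,d_{p,q}(\mu)}):\ \mu\in P(\lambda_{p,q})\bigr\},
\]
and this set is a big atom in $\mathcal B(\lambda_{p,q})$. In coordinates, it consists of the $(a,b)\in C_{p,q}$ with $\min(a_s,b_s)=0$ for all $s\neq i+1$.
\end{proposition}

\begin{proof}
Let $p,q\ge1$. Then $(\mu;M)$ lies in $\mathcal A_i(p,q)$ if and only if no $X_j$ with $j\ne i$ divides $M$, that is, if and only if $M$ is a power of $X_i$. The degree of $M$ is prescribed, so $M=X_i^{d_{p,q}(\mu)}$. If $\min(p,q)=0$, then $0\le d_{p,q}(\mu)\le\min(p,q)$ forces $d_{p,q}(\mu)=0$ and $M=1$ for every element, so the right-hand side is all of $C_{p,q}$, as required. In both cases the set contains exactly one element for each $\mu\in P(\lambda_{p,q})$ and nothing else. The description in coordinates follows from the definition of $M(x)$ and from $a_1b_1=0$.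
\end{proof}

Theorem~\ref{thm:atom} is the case $p,q\ge1$ of Proposition~\ref{prop:Ai}, and the case $p=q=k$ answers the Question. In the example $n=4$, $k=2$ of Section~\ref{subsec:small}, the six elements of weight $0$ are the quadratic monomials in $X_1,X_2,X_3$; the images of $\psi_j$ and $\psi_{j'}$ share only $X_jX_{j'}$, and $X_i^2$ is left over.

\begin{proof}[Proof of Theorem~\ref{thm:more}(2)]
Let $\mathcal A$ be the complement and $\lambda=\lambda_{p,q}$. Then $(\mu;M)\in\mathcal A$ if and only if $M$ involves only the $n-1-|J|$ variables $X_j$ with $j\notin J$. Suppose that $\mathcal A$ is an atom, of highest weight $\nu\le\lambda$. We have $d_{p,q}(p\mathbf e_1-q\mathbf e_n)=0$, so $v_\lambda=(\lambda;1)$ lies in $\mathcal A$. Then $\lambda\in P(\nu)$, hence $\lambda\le\nu$ and $\nu=\lambda$: the atom is big. Now take $\mu=\lambda-\theta=(p-1)\mathbf e_1-(q-1)\mathbf e_n$. Since $p,q\ge1$, we have $\mu^+=(p-1)\mathbf e_1$ and $d_{p,q}(\mu)=1$. So $\mu\in P(\lambda)$, and the elements of $\mathcal A$ of weight $\mu$ are the $(\mu;X_j)$ with $j\notin J$.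 In a big atom there is exactly one of them, so $n-1-|J|=1$. Conversely, if $|J|=n-2$, then $J=[1,n-1]\setminus\{i\}$ for some $i$, and $\mathcal A=\mathcal A_i(p,q)$ is a big atom by Theorem~\ref{thm:atom}.
\end{proof}

Thus the single weight $\lambda_{p,q}-\theta$ detects both ways of failing: it is missing if all $n-1$ images are removed, and it is repeated if fewer than $n-2$ are removed.

\begin{proof}[Proof of Theorem~\ref{thm:more}(3)]
The partition comes from writing each monomial uniquely as a power of $X_i$ times a monomial in the other variables. For $c\in\mathbb Z_{\ge0}^{[1,n-1]\setminus\{i\}}$ put $X^c=\prod_{j\neq i}X_j^{c_j}$ and $r=|c|$, and let $K_c$ be the set of $(\mu;M)\in C_{p,q}$ such that $M$ is $X^c$ times a power of $X_i$. The sets $K_c$ are disjoint and cover $C_{p,q}$. If $(\mu;M)\in K_c$, then $r\le d_{p,q}(\mu)\le\min(p,q)$, so $K_c$ is empty for $r>\min(p,q)$.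

Let $r\le\min(p,q)$. By \eqref{eq:mult}, the map $\Psi_c=\prod_{j\ne i}\psi_j^{\,c_j}\colon C_{p-r,q-r}\to C_{p,q}$ sends $(\mu;M)$ to $(\mu;X^cM)$; it is injective and preserves weights. An element of $K_c$ of weight $\mu$ has the form $(\mu;X^cX_i^{\,d_{p,q}(\mu)-r})$ with $d_{p,q}(\mu)-r=d_{p-r,q-r}(\mu)\ge0$, and all such elements lie in $K_c$. By Lemma~\ref{lem:fiber} and Proposition~\ref{prop:Ai}, this says $K_c=\Psi_c\bigl(\mathcal A_i(p-r,q-r)\bigr)$, and $\operatorname{wt}$ maps $K_c$ bijectively onto $P(\lambda_{p-r,q-r})$. This set is nonempty, and the weight $\lambda_{p-r,q-r}=\lambda_{p,q}-r\theta$ is dominant and $\le\lambda_{p,q}$. Hence $K_c$ is an atom of highest weight $\lambda_{p,q}-r\theta$.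
\end{proof}

\begin{remark}
For $n\ge3$ and $0\le r\le\min(p,q)$, the number of atoms of highest weight $\lambda_{p,q}-r\theta$ in this partition is the number of monomials of degree $r$ in $n-2$ variables, namely $\binom{r+n-3}{r}$. For $n=2$ the index set consists of the empty vector, and the only atom is $\mathcal B(\lambda_{p,q})$ itself.
\end{remark}

\begin{thebibliography}{9}
\bibitem{BT}
Lara Bossinger, Jacinta Torres, \emph{Unveiling Crystal Embeddings: New Perspectives on String Polytopes and Atomic Decompositions}, arXiv:2505.22127 (2025).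
\end{thebibliography}
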